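# Curves of low degree on general hypersurfaces, and why the twisted cubic decides planarity

We work over $\mathbb C$. Throughout, $X\subset\mathbb P^{n+1}$ is a hypersurface of degree $d$, and we put $m=n+1$, so $X\subset\mathbb P^m$. A *general* hypersurface is one lying in a suitable nonempty Zariski-open subset of $\mathbb P(H^0(\mathbb P^m,\mathcal O(d)))$, which we also write $|\mathcal O(d)|$. A *curve* is an integral closed subvariety of dimension one, and it is *planar* if it lies in a 2-plane.

## Counting rational curves: a guess governed by the twisted cubic

The problem comes from Nathan Chen and David Yang, "Subvarieties of low degree on general hypersurfaces", arXiv:2510.11865 (2025). Prove or disprove: if $X$ is general of dimension $n\ge3$ and $\frac32n+2\le d\le 2n-1$, then every curve $C\subset X$ of degree $\delta\le d$ is planar.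

Two known facts come with the question. A general $X$ contains lines if and only if $d<2n$. For $d\ge 2n$, a positive-dimensional $Y\subset X$ with $\deg Y\le d+2$ has $\deg Y=d$ and is $X\cap\Lambda$ for a linear space $\Lambda\cong\mathbb P^{\dim Y+1}$. So the question asks how much of this rigidity survives just below $d=2n$, once lines are present.

The first guess comes from counting parameters. A rational curve of degree $e$ in $\mathbb P^{m}$ is given by $n+2$ binary forms of degree $e$, up to a common scalar and up to $PGL_2$. That is $(n+2)(e+1)-4$ parameters. Substituting the parametrization into the equation $F$ of $X$ gives a binary form of degree $ed$, and its vanishing is $ed+1$ conditions. So we expect such curves on a general $X$ exactly when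
$$(n+2)(e+1)-4\ \ge\ ed+1 .$$

* For $e=1$ this reads $2n\ge d+1$, that is, $d<2n$. This agrees with the known fact on lines.
* For $e=2$ (conics) it reads $2d\le 3n+1$.
* For $e=3$ (twisted cubics) it reads $3d\le 4n+3$.

The difference "parameters minus conditions" is $e(n+2-d)+n-3$. Suppose twisted cubics are not expected, so $3d\ge4n+4$. Then $3(d-n-2)\ge n-2>0$, so the coefficient of $e$ is negative, and rational curves of every degree $e\ge3$ are even less expected. The twisted cubic is the simplest non-planar curve, so the natural guess is this: *all curves of degree $\le d$ on a general $X$ are planar exactly when $3d\ge 4n+4$*. In the range of the question $3d\ge\frac92n+6>4n+4$, so the guess predicts that the statement is true.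

## Hypersurfaces of dimension three and six by hand

**Threefolds in $\mathbb P^4$.** For $n=3$ the guess puts the threshold between $d=5$ and $d=6$. Twisted cubics in $\mathbb P^4$ form a family of dimension $4+12=16$ (a hyperplane, then a cubic in it). For $d=5$ they impose $16$ conditions, so the count allows them. For $d=6$ they impose $19$ conditions.

We try other curves of degree at most $6$ against $d=6$. Complete intersections of two quadrics in a $\mathbb P^3$ (elliptic quartics) have $4+16=20$ parameters and impose $24$ conditions. Complete intersections of a quadric and a cubic (degree $6$, genus $4$) have $4+(9+15)=28$ parameters and impose $36+1-4=33$ conditions. Rational normal quartics have $5\cdot5-4=21$ parameters and impose $25$ conditions. Each of these is excluded.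

**The smallest case of the question.** The inequalities $\frac32n+2\le d\le2n-1$ force $n\ge6$, and $n=6$ gives $d=11$, $X\subset\mathbb P^7$. Lines: $12$ parameters, $12$ conditions. Conics: $15+5=20$ parameters, $23$ conditions. Plane cubics: $15+9=24$ against $33$. Twisted cubics: $16+12=28$ against $34$. But plane curves of degree $10$ have $15+65=80$ parameters and impose only $\binom{13}2-\binom32=75$ conditions. Such curves do occur: take a plane through a line of $X$ and remove the line from the plane section.

So the guess survives, and we also see which planar curves to expect: lines, plane sections, and residuals of lines in plane sections.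

## Planarity range, classification, and degrees up to $2d-6$

Here is what will be proved.

**Proposition 1.** Let $n\ge 3$ and $3d\ge 4n+4$. A general $X$ of degree $d$ contains no non-planar curve of degree $\delta\le d$.

**Corollary 2.** If $n\ge3$ and $\frac32n+2\le d\le 2n-1$, every curve of degree $\le d$ in a general $X$ is planar. So the statement in question is true.

The corollary follows at once, since $3d\ge \frac92n+6>4n+4$.

**Theorem 3.** Let $n\ge3$, $d\ge3$. All curves of degree $\le d$ on a general $X$ are planar if and only if $3d\ge 4n+4$. If $3d\le 4n+3$, a general $X$ contains twisted cubics.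

**Theorem 4.** Let $n\ge 3$, $2d\ge 3n+2$, and $X$ general. Then $X$ contains no plane, and every curve $C\subset X$ of degree $\le d$ is of one of three types: (i) a line; (ii) of degree $d-1$, with $X\cap\Lambda=C+\ell$ for a 2-plane $\Lambda$ and a line $\ell\subset X$; (iii) $C=X\cap \Lambda$ for a 2-plane $\Lambda$. Type (iii) always occurs. If $d\le 2n-1$, all three types occur. If instead $4\le d$ and $2d\le 3n+1$, a general $X$ contains smooth conics, so the classification fails.

**Theorem 5.** Let $n\ge3$, $d\ge9$, $2d\ge 3n+3$. On a general $X$, every curve of degree $\le 2d-6$ is planar, hence of type (i), (ii) or (iii). Non-planar curves of degree $2d$ always exist.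

The hypotheses of Theorem 5 cover the whole range of the question: there $n\ge6$, $d\ge11$ and $2d\ge3n+4$.

## A nodal quartic and the curves of type $(4,4)$: where the expected count breaks

The sensible first approach to Proposition 1 is to do for all non-planar curves what we did for a few. For a smooth curve of degree $\delta$ and genus $g\ge2$ in $\mathbb P^r$ with $h^1(\mathcal O_C(1))=0$, choose the abstract curve ($3g-3$ parameters), the line bundle ($g$ parameters) and $r+1$ sections up to scalar ($(r+1)(\delta+1-g)-1$ parameters). The total is $(r+1)\delta-(r-3)(g-1)$, which is $4\delta$ when $r=3$. By Riemann–Roch one expects such a curve to impose $d\delta+1-g$ conditions on forms of degree $d$. Both numbers can be wrong, and in the harmful direction.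

*Too few conditions.* Consider the rational quartic in $\mathbb P^3$ parametrized by $(s^4+t^4: s^3t:s^2t^2:st^3)$. The map has no base points, is birational onto its image (recover $s/t$ from $x_1/x_2$), and its image is nondegenerate. The points $(1:0)$ and $(0:1)$ both go to $(1:0:0:0)$. A degree-$d$ form pulls back to a binary form of degree $4d$ whose coefficients at $s^{4d}$ and $t^{4d}$ agree, both being the coefficient of $x_0^d$. So this curve imposes at most $4d$ conditions, not $4d+1$, although $g=0$.

*Too many parameters.* Take smooth complete intersections of a quadric and a quartic in $\mathbb P^3$, that is, curves of type $(4,4)$ on a quadric. The degree is $8$. The quadric has $9$ parameters, and quartics modulo multiples of the quadric have $35-10-1=24$. The total is $33$, more than $4\cdot 8=32$. Here $K_C=\mathcal O_C(2)$, so $h^1(\mathcal O_C(1))=h^0(\mathcal O_C(1))>0$: the hypothesis of the count fails.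

So we need, for every component of the space of integral curves, singular curves included, a true lower bound for the conditions and a true upper bound for the dimension. The way past this is to use two crude bounds: Castelnuovo's estimate for the conditions, and projection to a plane for the dimension. Both turn out to be exact for rational normal curves, in particular for twisted cubics, where the inequality is tight. Moreover, after the genus has been eliminated, the inequality to be checked is *concave* in $\delta$, so only two extreme degrees need checking.

## Hilbert functions, geometric and arithmetic genus, Castelnuovo's function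

**Definition (conditions).** For a closed $Z\subset\mathbb P^r$, let $h_Z(k)$ be the rank of the restriction of degree-$k$ forms to $Z$, i.e. the codimension of the space of degree-$k$ forms vanishing on $Z$. We say that $Z$ imposes $h_Z(k)$ conditions in degree $k$. If $Z\subset\mathbb P^r\subset\mathbb P^m$, computing in $\mathbb P^m$ gives the same number, because every form on $\mathbb P^r$ is the restriction of one on $\mathbb P^m$.

For example, the twisted cubic has $h(k)=3k+1$, since degree-$k$ forms restrict onto all binary forms of degree $3k$.

**Definition (genera).** For a curve $C$ with normalization $\tilde C$, the geometric genus $g$ is the genus of $\tilde C$, and $p_a=h^1(\mathcal O_C)\ge0$ is the arithmetic genus. For $k\gg0$, $h_C(k)=k\delta+1-p_a$.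

From $0\to\mathcal O_C\to\nu_*\mathcal O_{\tilde C}\to(\text{finite length})\to0$ we get $g\le p_a$. The nodal quartic above has $g=0$ and $p_a\geq 1$: for $k\gg0$ it has $h_C(k)\le4k$.

**Definition (Castelnuovo's function).** For real $x\geq 1$ and $r\ge3$, put
$$\pi(x,r)=\sum_{k\ge1}\big(x-1-k(r-1)\big)_+ ,\qquad (y)_+=\max(y,0).$$

If $\delta-1=M(r-1)+\varepsilon$ with $0\le\varepsilon<r-1$, the sum runs over $k\le M$ and equals $\binom M2(r-1)+M\varepsilon$, Castelnuovo's number. For example $\pi(3,3)=0$, $\pi(4,3)=1$, $\pi(6,3)=3+1=4$.

We use three properties. First, $\pi$ is convex in $x$, being a locally finite sum of convex functions. Second, it is nonincreasing in $r$, term by term. Third, put $t=x-1$, $s=r-1$, and let $M$ be the number of $k\ge1$ with $ks<t$. Then $\pi(x,r)=Mt-\frac s2M(M+1)$. As a function of real $M$ this is $M(t-\frac s2)-\frac s2M^2$, with maximum $(t-\frac s2)^2/(2s)$. For $r=3$ and $r=4$ this gives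
$$\pi(x,3)\le\frac{(x-2)^2}{4},\qquad \pi(x,4)\le \frac{(2x-5)^2}{24}.\tag{1}$$

We take the following from the literature.

**(F1)** (Arbarello–Cornalba–Griffiths–Harris, *Geometry of Algebraic Curves I*, Ch. III §§1–2.) Let $C\subset\mathbb P^r$, $r\ge3$, be integral, nondegenerate, of degree $\delta$. A general hyperplane section $\Gamma$ consists of $\delta$ points in linearly general position in $\mathbb P^{r-1}$, meaning that any $r$ or fewer of them are linearly independent. Its Hilbert function satisfies $h_\Gamma(k)\ge\min(\delta,k(r-1)+1)$. The geometric genus satisfies $g\le\pi(\delta,r)$.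

**(F2)** (Zariski, Amer. J. Math. 104 (1982); Harris, Invent. Math. 84 (1986).) The locus of integral plane curves of degree $\delta$ and geometric genus $g$ has dimension $\le3\delta+g-1$.

We also use Bertini's theorem and Clifford's theorem: if $h^0(L)>0$ and $h^1(L)>0$ on a smooth curve, then $h^0(L)\le\frac12\deg L+1$.

The bound on $h_\Gamma$ follows quickly from linear general position. For $k\ge1$ choose $N=\min(\delta,k(r-1)+1)$ of the points, and let $p$ be one of them. Split the other $N-1\le k(r-1)$ into $k$ groups of at most $r-1$ points. Each group together with $p$ is independent, so some hyperplane contains the group and misses $p$. The product of the $k$ hyperplanes is a form of degree $k$ vanishing at all chosen points except $p$. Hence the $N$ points impose independent conditions. The genus bound will come out of Lemma A.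

One more elementary remark: a nondegenerate curve in $\mathbb P^r$ has $\delta\ge r$. Otherwise choose $\delta+1\le r$ points on it. They lie in a hyperplane, which meets $C$ in more than $\delta$ points and so contains $C$, a contradiction.

## Conditions imposed by a curve: Castelnuovo's count

**Lemma A.** Let $C\subset\mathbb P^r$, $r\ge3$, be integral, nondegenerate, of degree $\delta\le2d$. Then $C$ imposes at least $d\delta+1-\pi(\delta,r)$ conditions on hypersurfaces of degree $d$. The same holds when $C\subset\mathbb P^r\subset\mathbb P^m$.

**Proof.** Let $A$ be the homogeneous coordinate ring of $C$, and $H$ the equation of a general hyperplane. Multiplication by $H$ from $A_{k-1}$ to $A_k$ is injective since $C$ is integral, and its image lies in the kernel of the surjective restriction from $A_k$ to forms on $\Gamma$. Hence $h_C(k)-h_C(k-1)\ge h_\Gamma(k)$. Since $h_C(0)=1$,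
$$h_C(d)\ge1+\sum_{k=1}^d\min(\delta,k(r-1)+1)=1+d\delta-\sum_{k=1}^d\big(\delta-1-k(r-1)\big)_+ .$$
For $k>d$ we have $k(r-1)>2d>\delta-1$, so the terms of $\pi(\delta,r)$ with $k>d$ vanish, and the last sum is $\pi(\delta,r)$. The passage to $\mathbb P^m$ was noted with the definition. $\square$

Running the same computation with $k\gg0$ in place of $d$ gives $k\delta+1-p_a\ge k\delta+1-\pi(\delta,r)$. Hence
$$0\le g\le p_a\le\pi(\delta,r).$$

Let $H_{\delta,r}$ be the set of integral nondegenerate curves of degree $\delta$ in $\mathbb P^r$. Integrality of fibers and nondegeneracy are open conditions, and only finitely many Hilbert polynomials $k\delta+1-p_a$ occur. So $H_{\delta,r}$ is an open subset of finitely many Hilbert schemes, and it has finitely many irreducible components $T$.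

## Dimension of a family of curves through plane projection

**Lemma B.** Let $T$ be a component of $H_{\delta,r}$, $r\ge3$. For a general member let $g$ be the geometric genus, $\tilde C$ the normalization, $L$ the pullback of $\mathcal O(1)$, and $h=h^0(\tilde C,L)\ge r+1$. Then $\dim T\le3\delta+g-1+(r-2)h$.

For rational normal curves, $\delta=r$, $g=0$, $h=r+1$, and the bound is $3r-1+(r-2)(r+1)=(r+1)^2-4$. This is the true dimension. For twisted cubics it is $12$.

**Step 1: make $g$ and $h$ constant.** Give $T$ its reduced structure, with universal family $\mathcal C\to T$. The generic fiber is geometrically integral over a field of characteristic $0$, so its normalization is smooth and geometrically connected. Spreading out, there is a dense open $T^\circ\subset T$ over which normalizing the total space gives a smooth family whose fibers are the normalizations $\tilde C_t$. There $g$ is constant, and after shrinking $h$ is constant by semicontinuity. Nondegeneracy gives $h\ge r+1$.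

**Step 2: find a projection to $\mathbb P^2$ that is birational on a dense open part of the family.** Start with one curve $C=C_{t_0}$, $t_0\in T^\circ$. Pick a smooth point $p\in C$ and a point $o$ outside the cone over $C$ with vertex $p$ (the closure of the union of lines $pq$, $q\in C$). This cone has dimension at most $2<r$ and contains $C$ and the tangent line at $p$. The line $op$ then meets $C$ in the single reduced point $p$, so projection from $o$ is a finite map on $C$ with one fiber of length $1$. Such a map is birational onto its image, since by Nakayama it is a closed immersion near that fiber. The image is a nondegenerate integral curve of degree $\delta$ in $\mathbb P^{r-1}$. Repeat until the target is $\mathbb P^2$. Choose coordinates so that the resulting center, a linear space of dimension $r-3$ disjoint from $C$, is $\{x_0=x_1=x_2=0\}$.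

Both properties are open in $t$. For disjointness from the center this is clear. Where it holds, the projection of the family to $T^\circ\times\mathbb P^2$ is finite. The points over which its fiber has length $\le1$ form an open set, because the number of generators of a coherent sheaf is upper semicontinuous. The preimage of this set in $\mathcal C$ is open, and since $\mathcal C\to T^\circ$ is flat, hence open, the set of $t$ for which $C_t$ meets it is open. For these $t$ the projection is birational onto its image, and the set contains $t_0$, because a birational map onto its image has a reduced one-point fiber over a general image point. Shrink $T^\circ$ accordingly.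

**Step 3: map $T^\circ$ to plane curves.** Let $D_t\subset\mathbb P^2$ be the image of $C_t$, an integral curve of degree $\delta$ and geometric genus $g$. The reduced image of $\mathcal C$ in $T^\circ\times\mathbb P^2$ is, after shrinking $T^\circ$, flat over $T^\circ$ with integral fibers (its generic fiber is geometrically integral), so its fibers are the $D_t$. This defines a morphism $\psi:t\mapsto D_t$ to the locus of integral plane curves of degree $\delta$ and geometric genus $g$. By (F2) its image has dimension $\le3\delta+g-1$.

**Step 4: bound the fibers of $\psi$.** Let $D$ be in the image, $\nu:\tilde D\to D\subset\mathbb P^2$ the normalization, $L=\nu^*\mathcal O(1)$, and $\sigma_0,\sigma_1,\sigma_2\in H^0(\tilde D,L)$ the pulled-back coordinates. If $\psi(t)=D$, then $C_t\to D$ is finite and birational, so $\tilde D$ is the normalization of $C_t$. Since the center misses $C_t$, the pullback of $\mathcal O_{C_t}(1)$ is $L$, with $x_0,x_1,x_2$ pulling back to $\sigma_0,\sigma_1,\sigma_2$. In particular $h^0(\tilde D,L)=h$. The coordinates $x_3,\dots,x_r$ pull back to sections $\sigma_3,\dots,\sigma_r\in H^0(\tilde D,L)$, and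 $C_t$ is the image of $(\sigma_0:\sigma_1:\dots:\sigma_r)$.

Let $W$ be the set of pairs $\big((\sigma_3,\dots,\sigma_r),t\big)\in H^0(L)^{r-2}\times\psi^{-1}(D)$ such that the image of $(\sigma_0:\dots:\sigma_r)$ is contained in $C_t$. The image is a curve, because it projects onto $D$, so it then equals $C_t$. The set $W$ is constructible. It injects into $H^0(L)^{r-2}$, since the tuple determines the curve $C_t$ and hence $t$. It surjects onto $\psi^{-1}(D)$ by the previous paragraph. Hence $\dim\psi^{-1}(D)\le\dim W\le(r-2)h$, and adding the bound of Step 3 proves the lemma. $\square$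

## Eliminating the genus, and concavity in the degree

**Step 1: the inequality that excludes a family.** Fix $\delta\le2d$, $3\le r\le m$, and a component $T$ of $H_{\delta,r}$. The connected group $PGL_{r+1}$ preserves $T$, so "a curve of type $T$ in an $r$-plane" makes sense. Consider triples consisting of an $r$-plane in $\mathbb P^m$, a curve of type $T$ in it, and a hypersurface of degree $d$ containing the curve. The $r$-planes have dimension $(r+1)(m-r)$. The curves contribute $\dim T$. For each curve, the hypersurfaces form a linear subspace of $|\mathcal O(d)|$ of codimension at least $d\delta+1-\pi(\delta,r)$. So the family of triples has dimension at most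
$$(r+1)(m-r)+3\delta+g-1+(r-2)h+\dim|\mathcal O(d)|-\big(d\delta+1-\pi(\delta,r)\big).$$
This is less than $\dim|\mathcal O(d)|$ as soon as
$$(r+1)(m-r)+(r-2)h+3\delta+g+\pi(\delta,r)\le d\delta+1.\tag{2}$$
If (2) holds, the hypersurfaces containing a curve of this type lie in a proper closed subset. Note that $g$ and $h$ refer to a general member of $T$, while Lemma A holds for every member. This is enough, since $T$ is irreducible and Lemma B bounds $\dim T$.

**Step 2: remove $g$ and $h$.** By Riemann–Roch $h=\delta+1-g+h^1(L)$. There are two cases.

*Case A: $h^1(L)=0$.* Then $(r-2)h+g=(r-2)(\delta+1)-(r-3)g\le(r-2)(\delta+1)$. So (2) follows from $\Phi_A(\delta)\ge0$, where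
$$\Phi_A(\delta)=d\delta-(r+1)(m-r+\delta)-(r-3)-\pi(\delta,r).$$

*Case B: $h^1(L)>0$.* By Clifford, $r+1\le h\le\frac\delta2+1$, so $\delta\ge2r$. Also $g\le\pi(\delta,r)$. So (2) follows from $\Phi_B(\delta)\ge0$, where
$$\Phi_B(\delta)=d\delta+1-(r+1)(m-r)-(r-2)\Big(\frac\delta2+1\Big)-3\delta-2\pi(\delta,r).$$

**Step 3: reduce to endpoints.** Since $\pi(\cdot,r)$ is convex, $\Phi_A$ and $\Phi_B$ are concave in real $\delta$. A concave function on an interval takes its minimum at an endpoint. Hence, to exclude all curves spanning an $r$-plane with $3\le r\le m$ and of degree $\delta\le D$ (where $m\le D\le2d$), it suffices to check, for each such $r$,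
$$\Phi_A(r)\ge0,\quad\Phi_A(D)\ge0,\quad\text{and, if }2r\le D,\quad \Phi_B(2r)\ge0,\quad\Phi_B(D)\ge0.$$
There are finitely many triples $(\delta,r,T)$, so the exceptional hypersurfaces then lie in one proper closed subset. A non-planar curve spans an $r$-plane with $3\le r\le m$, so all non-planar curves of degree $\le D$ are excluded.

**Step 4: check the lower endpoints, assuming $d\ge6$, $4m\le3d$, $3\le r\le m$.** We have $\pi(r,r)=0$, so, using $d\ge\frac43m$,
$$\Phi_A(r)=dr-(r+1)m-r+3\ge\tfrac43mr-(r+1)m-r+3=\tfrac13(m-3)(r-3)\ge0 .$$
For $r=3$ the exact value is $\Phi_A(3)=3d-4m$: this corner is the twisted cubic count, and $3d\ge4m$ is the hypothesis of Proposition 1.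

Next, $2r-1=2(r-1)+1$ gives $\pi(2r,r)=(r-1)+2=r+1$. Therefore
$$\Phi_B(2r)=2rd+1-(r+1)(m-r)-(r-2)(r+1)-6r-2(r+1)=2rd+1-(r+1)m-6r .$$
With $m\le\frac34d$ and then $d\ge6$,
$$\Phi_B(2r)\ge\frac{d(5r-3)}4-6r+1\ge\frac{15r-9}2-6r+1=\frac{3r-7}2>0 .$$

## The endpoint $\delta=d$: proof of Proposition 1

Let $n\ge3$ and $3d\ge4n+4=4m$. Then $3d\ge16$, so $d\ge6$, and $3\le r\le m\le\frac34d$. The lower endpoints are done. Take $D=d$.

**Step 1: $\Phi_A(d)\ge0$.** Replacing $m$ by $\frac34d$,
$$\Phi_A(d)\ge d^2-(r+1)\Big(\frac{7d}4-r\Big)-r+3-\pi(d,r)=Q(r)-\pi(d,r),\qquad Q(r)=d^2-\frac{7d}4(r+1)+r^2+3 .$$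
The function $Q$ is decreasing for $r\le\frac78d$.

If $r\le\frac{d+1}2$ (and $\frac{d+1}2\le\frac78d$), then $\pi(d,r)\le\pi(d,3)\le\frac{(d-2)^2}4$ by (1), and
$$Q\Big(\frac{d+1}2\Big)=d^2-\frac{7d(d+3)}8+\frac{(d+1)^2}4+3=\frac38d^2-\frac{17}8d+\frac{13}4 .$$
Hence
$$Q(r)-\pi(d,r)\ge\frac38d^2-\frac{17}8d+\frac{13}4-\frac{(d-2)^2}4=\frac{d^2-9d+18}8=\frac{(d-3)(d-6)}8\ge0 .$$

If $r\ge\frac{d+1}2$, then $d-1\le2(r-1)$, so only $k=1$ contributes and $\pi(d,r)=d-r$. The function $Q(r)-d+r$ has derivative $-\frac74d+2r+1\le1-\frac d4<0$ for $r\le\frac34d$. So it is at least its value at $r=\frac34d$: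
$$d^2-\frac{21}{16}d^2-\frac74d+\frac9{16}d^2+3-\frac d4=\frac{d^2}4-2d+3=\frac{(d-2)(d-6)}4\ge0 .$$

**Step 2: $\Phi_B(d)\ge0$ when $2r\le d$.** Replacing $m$ by $\frac34d$, the terms to subtract from $d^2+1$, apart from $2\pi$, are
$$(r+1)\Big(\frac34d-r\Big)+(r-2)\Big(\frac d2+1\Big)+3d=\frac54dr-r^2+\frac{11}4d-2 .$$
This is increasing for $r\le\frac58d$, so for $r\le\frac d2$ it is at most $\frac38d^2+\frac{11}4d-2$. Also $2\pi(d,r)\le\frac{(d-2)^2}2$. Hence
$$\Phi_B(d)\ge d^2+1-\frac38d^2-\frac{11}4d+2-\frac{(d-2)^2}2=\frac{d^2}8-\frac{3d}4+1=\frac{(d-2)(d-4)}8\ge0 .$$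

So (2) holds for all $3\le r\le m$ and $\delta\le d$. This proves Proposition 1, and with it Corollary 2: the statement in question is true. $\blacksquare$

## Plane curves of intermediate degree

For the classification we must exclude planar curves whose degree lies strictly between $1$ and $d-1$.

**Lemma C.** If $n\ge3$ and $2d\ge3n+2$, a general $X$ contains no integral plane curve of degree $\delta$ with $2\le\delta\le d-2$. Consequently it contains no 2-plane.

**Proof.** Planes in $\mathbb P^{n+1}$ form a family of dimension $3(n-1)$, and curves of degree $\delta$ in a plane a family of dimension $\frac{\delta(\delta+3)}2$. A curve of degree $\delta\ge2$ spans its plane. A form of degree $d$ vanishes on it if and only if its restriction to the plane is divisible by the equation of the curve, which is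
$$\binom{d+2}2-\binom{d-\delta+2}2=\frac{\delta(2d+3-\delta)}2$$
conditions. Conditions minus parameters equals $\delta(d-\delta)-3(n-1)$. For $2\le\delta\le d-2$ we have $\delta(d-\delta)\ge2(d-2)$, so the difference is at least $2d-3n-1>0$. So the incidence variety has dimension less than $\dim|\mathcal O(d)|$ for each of these finitely many $\delta$, which proves the first claim. Since $2d\ge11$ we have $d\ge6$, so $\delta=2$ is in the range. A plane in $X$ would contain smooth conics, which is impossible. $\square$

## Conics and twisted cubics that really occur

To show that the range in Proposition 1 is sharp, a nonnegative count is not enough: we must show that the incidence variety dominates $|\mathcal O(d)|$. It suffices to find one point where a differential is surjective, and an explicit equation makes this a question about covering exponents by intervals.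

Let $S=\mathbb C[s,t]$ with graded pieces $S_k$, and let $R_d$ be the space of degree-$d$ forms in $x_0,\dots,x_m$.

**Lemma D.** Let $\varphi\in S_e^{m+1}$ have entries spanning $S_e$, and let $F\in R_d$ satisfy $F(\varphi)=0$ and $\sum_i\partial_iF(\varphi)\,S_e=S_{ed}$. Then a general hypersurface of degree $d$ contains a rational normal curve of degree $e$ spanning a $\mathbb P^e$.

**Proof.** Let $\mu:S_e^{m+1}\times R_d\to S_{ed}$, $(\varphi,F)\mapsto F(\varphi)$. At the given point
$$d\mu(v,G)=\sum_i\partial_iF(\varphi)v_i+G(\varphi),$$
which is surjective already on vectors $(v,0)$. So $\mu^{-1}(0)$ is smooth there with tangent space $\ker d\mu$, and it has a unique component $Z$ through the point. For every $G\in R_d$ there is $v$ with $\sum\partial_iF(\varphi)v_i=-G(\varphi)$, so $\ker d\mu\to R_d$ is surjective. Hence $Z\to R_d$ is smooth at the point, therefore open near it, therefore dominant. The open subset of $Z$ where the entries of $\varphi$ span $S_e$ is nonempty, so dense in $Z$, and it dominates $R_d$ too. When the entries span $S_e$, the map $\mathbb P^1\to\mathbb P^m$ is an embedding as a rational normal curve of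 degree $e$ in a $\mathbb P^e$. $\square$

**Lemma E.** (a) If $n\ge2$, $d\ge2$, $2d\le3n+1$, a general $X$ contains smooth conics. (b) If $n\ge2$, $d\ge3$, $3d\le4n+3$, a general $X$ contains twisted cubics.

**Proof of (a).** Take $\varphi=(s^2,st,t^2,0,\dots,0)$ and
$$F=x_0^{d-2}(x_0x_2-x_1^2)+\sum_{j=3}^{n+1}x_jG_j(x_0,x_1,x_2),\qquad \deg G_j=d-1 .$$
Then $F(\varphi)=0$. Since $x_0x_2-x_1^2$ vanishes on $\varphi$, the partials $\partial_0,\partial_1,\partial_2$ of $F$ at $\varphi$ are $s^{2d-4}\cdot(t^2,-2st,s^2)$, and $\partial_jF(\varphi)=G_j(\varphi)$ for $j\ge3$. Hence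
$$\sum_i\partial_iF(\varphi)S_2=s^{2d-4}S_4+\sum_jG_j(\varphi)S_2 .$$
The first term contains the monomials $s^it^{2d-i}$ with $2d-4\le i\le2d$. Degree-$(d-1)$ forms in $x_0,x_1,x_2$ restrict onto $S_{2d-2}$, so each $G_j(\varphi)$ may be any monomial there, and then $G_j(\varphi)S_2$ is spanned by $3$ monomials with consecutive exponents. The $2d-4$ remaining exponents $0,\dots,2d-5$ are covered by $n-1$ such intervals, because $3(n-1)\ge2d-4$. Apply Lemma D with $e=2$.

**Proof of (b).** Take $\varphi=(s^3,s^2t,st^2,t^3,0,\dots,0)$ and
$$F=x_0^{d-2}(x_0x_2-x_1^2)+x_3^{d-2}(x_1x_3-x_2^2)+\sum_{j=4}^{n+1}x_jG_j(x_0,\dots,x_3).$$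
Both quadrics vanish on $\varphi$, so $F(\varphi)=0$. The first summand contributes $s^{3d-6}(st^2,-2s^2t,s^3,0)$ to $\partial_0,\dots,\partial_3$, and the second contributes $t^{3d-6}(0,t^3,-2st^2,s^2t)$. So for $v_0,\dots,v_3\in S_3$,
$$\sum_{i\le3}\partial_iF(\varphi)v_i=s^{3d-5}\,(t^2v_0-2stv_1+s^2v_2)+t^{3d-5}\,(t^2v_1-2stv_2+s^2v_3).$$

We claim that the map
$$S_3^4\to S_5^2,\qquad v\mapsto(t^2v_0-2stv_1+s^2v_2,\ t^2v_1-2stv_2+s^2v_3)$$
is surjective. Varying $v_0$ and $v_3$ gives $t^2S_3\oplus s^2S_3$. Modulo this subspace, $S_5^2$ is spanned by $(s^5,0)$, $(s^4t,0)$, $(0,t^5)$, $(0,st^4)$. We check each one: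

* $v_2=s^3$ gives $(s^5,-2s^4t)\equiv(s^5,0)$, since $s^4t\in s^2S_3$;
* $v_2=s^2t$ gives $(s^4t,-2s^3t^2)\equiv(s^4t,0)$;
* $v_1=t^3$ gives $(-2st^4,t^5)\equiv(0,t^5)$, since $st^4\in t^2S_3$;
* $v_1=st^2$ gives $(-2s^2t^3,st^4)\equiv(0,st^4)$.

So the space in Lemma D is $s^{3d-5}S_5+t^{3d-5}S_5+\sum_jG_j(\varphi)S_3$. The first two terms contain the monomials with $s$-exponent in $[3d-5,3d]\cup[0,5]$. Each $G_j(\varphi)$ may be any monomial of $S_{3d-3}$ and then gives $4$ consecutive exponents. What remains is $6,\dots,3d-6$, at most $\max(0,3d-11)$ exponents. They are covered by $n-2$ intervals of length $4$ inside $[0,3d]$, since $4(n-2)\ge3d-11$. Apply Lemma D with $e=3$. $\square$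

**Proof of Theorem 3.** If $3d\ge4n+4$, use Proposition 1. If $3d\le4n+3$, Lemma E(b) gives twisted cubics on a general $X$; they are non-planar, of degree $3\le d$. $\blacksquare$

## Lines, plane sections, and residuals of lines: proof of Theorem 4

**Step 1: only three types are possible.** Since $2d\ge3n+2$ and $n\ge3$, we have $3d\ge\frac92n+3\ge4n+4$, so by Proposition 1 every curve $C\subset X$ of degree $\le d$ lies in a plane $\Lambda$. By Lemma C, $\Lambda\not\subset X$ and $\deg C\in\{1,d-1,d\}$. Now $X\cap\Lambda$ is a divisor of degree $d$ in $\Lambda$ with $C$ as a component. If $\deg C=d$, then $C=X\cap\Lambda$. If $\deg C=d-1$, the rest of the divisor has degree one, so $X\cap\Lambda=C+\ell$ with $\ell\subset X$ a line. If $\deg C=1$, $C$ is a line.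

**Step 2: type (iii) occurs.** A general $X$ is smooth of dimension $n\ge2$, and by Bertini a general plane section of it is integral.

**Step 3: types (i) and (ii) occur when $d\le2n-1$.** By the quoted fact, $X$ contains a line $\ell$. To produce type (ii) we look for a point of $X$ that lies on no line of $X$. The incidence variety of lines and hypersurfaces has dimension $2n+\dim|\mathcal O(d)|-(d+1)$, so the lines in a general $X$ form a family of dimension $\le2n-d-1$ and sweep out a locus of dimension $\le2n-d$. As $2d\ge3n+2$ we have $d>n$, so $2n-d<n$. Choose $x\in X\setminus\ell$ on no line contained in $X$, and let $\Lambda=\langle\ell,x\rangle$. The divisor $X\cap\Lambda$ contains $\ell$, so each of its components has degree $\le d-1$, hence $1$ or $d-1$ by Lemma C. The component through $x$ is not a line, so it is an integral curve $C$ of degree $d-1$, and $X\cap\Lambda=C+\ell$.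

**Step 4: failure when $4\le d$ and $2d\le3n+1$.** Lemma E(a) gives smooth conics on a general $X$, and $2\le d$ but $2\notin\{1,d-1,d\}$. $\blacksquare$

## The endpoint $\delta=2d-6$: proof of Theorem 5

Now $n\ge3$, $d\ge9$, and $2d\ge3n+3=3m$, so $m\le\frac23d$. We use the endpoint reduction with $D=2d-6$, which satisfies $m\le D\le2d$. The lower endpoints were checked for $d\ge6$ and $4m\le3d$, and here $4m\le\frac83d\le3d$. By (1),
$$\pi(D,3)\le(d-4)^2,\qquad \pi(D,r)\le\pi(D,4)\le\frac{(4d-17)^2}{24}=\frac23d^2-\frac{17}3d+\frac{289}{24}\quad(r\ge4).$$
We treat $r=3$ separately because $\pi(D,3)$ is too large for the estimate used for $r\ge4$.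

**Step 1: $\Phi_A(D)\ge0$.** With $m+D\le\frac83d-6$,
$$\Phi_A(D)\ge Q(r)-\pi(D,r),\qquad Q(r)=2d^2-6d-(r+1)\Big(\frac83d-6\Big)+r^2+3,$$
where $Q$ now denotes this new function. It is decreasing for $r\le\frac43d-3$, hence on $r\le\frac23d$.

For $r=3$, $Q(3)=2d^2-\frac{50}3d+36$, and
$$Q(3)-(d-4)^2=d^2-\frac{26}3d+20>0,$$
since the discriminant is $\frac{676}9-80<0$.

For $r\ge4$,
$$Q(r)\ge Q\Big(\frac23d\Big)=2d^2-6d-\Big(\frac23d+1\Big)\Big(\frac83d-6\Big)+\frac49d^2+3=\frac23d^2-\frac{14}3d+9,$$
so $Q(r)-\pi(D,r)\ge d-\frac{73}{24}>0$.

**Step 2: $\Phi_B(D)\ge0$ when $2r\le D$.** Here $\frac D2+1=d-2$ and $3D=6d-18$. With $m\le\frac23d$,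
$$\Phi_B(D)\ge2d^2-6d+1-(r+1)\Big(\frac23d-r\Big)-(r-2)(d-2)-6d+18-2\pi(D,r)=P(r)-2\pi(D,r),$$
$$P(r)=2d^2-\frac{32}3d+15-\frac53dr+r^2+3r .$$
The function $P$ is decreasing for $r\le\frac56d-\frac32$, and $\frac23d\le\frac56d-\frac32$ exactly because $d\ge9$. So $P$ is decreasing on $r\le\frac23d$.

For $r=3$, $P(3)=2d^2-\frac{47}3d+33$, and
$$P(3)-2(d-4)^2=\frac d3+1>0 .$$

For $r\ge4$,
$$P(r)\ge P\Big(\frac23d\Big)=2d^2-\frac{32}3d+15-\frac{10}9d^2+\frac49d^2+2d=\frac43d^2-\frac{26}3d+15,$$
and $2\pi(D,r)\le\frac43d^2-\frac{34}3d+\frac{289}{12}$, so the difference is at least $\frac83d-\frac{109}{12}>0$.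

**Step 3: planarity and types.** So (2) holds for all $3\le r\le m$ and $\delta\le2d-6$, and every curve of degree $\le2d-6$ on a general $X$ is planar. Since $2d\ge3n+3$, Lemma C shows that $X$ contains no plane. Hence a planar curve in $X$ is a component of a plane section and has degree $\le d$, so Theorem 4 applies and the curve is of type (i), (ii) or (iii).

**Step 4: non-planar curves of degree $2d$.** Let $\mathbb P^3\subset\mathbb P^{n+1}$ be general. By Bertini $X\cap\mathbb P^3$ is a smooth connected surface, and for a general quadric surface $Q\subset\mathbb P^3$ the curve $X\cap Q$ is integral, of degree $2d$. A plane meets $Q$ in a curve of degree $2<2d$, so it cannot contain $X\cap Q$. Thus $X\cap Q$ is non-planar. $\blacksquare$
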